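\title{Depth of log pluricanonical sheaves and the coefficient $5/6$}

\begin{abstract}
Let $(X,\Delta)$ be a semi-log canonical pair in characteristic $0$ whose boundary coefficients lie in $[\frac23,1]$. Koll\'ar asked whether the sheaves $\omega_X^{[m]}(\lfloor m\Delta\rfloor)$ have depth at least $3$ at every point of codimension at least $3$ that is not a log canonical center. We show that the answer is no: the bound fails for a klt threefold pair with coefficients $\frac{13}{18},\frac23,\frac23$ and $m=-3$. For log canonical pairs we prove the bound when the coefficients lie in $\{\frac12,\frac23,\frac34,\frac45\}\cup[\frac56,1]$, and we show that no further coefficient in $(0,1)$ can be added to this set.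
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The question}
Throughout, varieties are defined over a field $k$ of characteristic $0$. For a divisor $\Delta=\sum_i a_iD_i$, with distinct prime divisors $D_i$ and real numbers $a_i$, we write
\[
\operatorname{coeff}\Delta=\{a_i\},\qquad \lfloor\Delta\rfloor=\sum_i\lfloor a_i\rfloor D_i,\qquad \{\Delta\}=\Delta-\lfloor\Delta\rfloor .
\]
Semi-log canonical (slc) pairs are the non-normal counterpart of log canonical (lc) pairs: $X$ is $S_2$ with at worst nodes in codimension $1$, no component of $\Delta$ lies in the singular locus, $K_X+\Delta$ is $\mathbb{R}$-Cartier, and the normalization, with the conductor added to the boundary, is lc. The coefficients of $\Delta$ then lie in $[0,1]$. For $m\in\mathbb{Z}$, the sheaf $\omega_X^{[m]}(\lfloor m\Delta\rfloor)$ is the divisorial sheaf of $mK_X+\lfloor m\Delta\rfloor$, that is, the $S_2$ hull of the corresponding line bundle on the open set where $X$ is Gorenstein and $\lfloor m\Delta\rfloor$ is Cartier; the complement of this open set has codimension at least $2$. For a coherent sheaf $\mathcal{F}$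 and a point $x\in X$, not necessarily closed, $\operatorname{depth}_x\mathcal{F}$ is the depth of $\mathcal{F}_x$ over $\mathcal{O}_{X,x}$. The following problem comes from \cite{Kol18}.

\medskip
\noindent\textbf{Question.} \emph{Let $(X,\Delta)$ be an slc pair with $\operatorname{coeff}\Delta\subset[\frac23,1]$, and let $x\in X$ be a point of codimension at least $3$ that is not an lc center of $(X,\Delta)$. Is $\operatorname{depth}_x\omega_X^{[m]}(\lfloor m\Delta\rfloor)\ge3$ for every $m\in\mathbb{Z}$?}
\medskip

All pairs in our theorems are normal. For normal $X$, slc means lc, and the sheaf in the Question is $\mathcal{O}_X(mK_X+\lfloor m\Delta\rfloor)$. The notions from the minimal model program that we use are recalled in Section~\ref{sec:conv}.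

\subsection{What depth three measures}
Put $\mathcal{F}=\omega_X^{[m]}(\lfloor m\Delta\rfloor)$ with $X$ normal, and let $X_0\subset X$ be an effective Cartier divisor, for instance a fiber of a family over a smooth curve. Dividing by a local equation of $X_0$ lowers the depth by one. Since $\mathcal{F}$ is $S_2$, the restriction $\mathcal{F}|_{X_0}$ is therefore $S_2$ exactly when $\mathcal{F}$ has depth at least $3$ at the points of $X_0$ of codimension at least $3$ in $X$. This is the property one needs in order to compare $\mathcal{F}|_{X_0}$ with a sheaf of the same form on $X_0$, which is $S_2$ by definition. If moreover $(X,\Delta+X_0)$ is lc, then no point of $X_0$ is an lc center of $(X,\Delta)$, because removing $X_0$ raises by at least $1$ the discrepancy of every divisor centered in $X_0$. So the points in the Question include all the points that matter for such a restriction.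

Lc centers have to be excluded. Let $X=\operatorname{Spec}\bigoplus_{i\ge0}H^0(A,\mathcal{L}^i)$ be the cone over an abelian surface $A$ with an ample line bundle $\mathcal{L}$, with vertex $o$. The total space $\widetilde X$ of $\mathcal{L}^{-1}$ resolves $X$, and $K_{\widetilde X}+A\sim0$ for the zero section $A$. Hence $(X,0)$ is lc and $o$ is an lc center. The group $H^1(X\setminus o,\mathcal{O}_X)=\bigoplus_{i\in\mathbb{Z}}H^1(A,\mathcal{L}^i)$ contains $H^1(A,\mathcal{O}_A)\ne0$, so $\operatorname{depth}_o\mathcal{O}_X=2$.

Two observations suggest a positive answer. First, if $(X,\Delta)$ is klt and $X$ is $\mathbb{Q}$-factorial, then $\mathcal{F}$ is Cohen--Macaulay for all $m$, whatever the coefficients are (fact (T2) below). Second, there is the identity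
\begin{equation}\label{eq:identity}
mK_X+\lfloor m\Delta\rfloor=K_X+\bigl(\Delta-\{m\Delta\}\bigr)+(m-1)(K_X+\Delta),
\end{equation}
whose last term is locally $\mathbb{R}$-linearly trivial. If every coefficient is $1$ or of the form $1-\frac1l$ with an integer $l\ge2$, then $\{m\Delta\}\le\Delta$, and \eqref{eq:identity} presents the divisor as $K_X$ plus a boundary that is at most $\Delta$, the shape to which vanishing theorems apply. For a coefficient $a$ close to $1$ the inequality $\{ma\}\le a$ can fail, but only by less than $1-a$. One would therefore guess that the depth bound holds for coefficients in some interval $[c,1]$, and the Question asks whether $c=\frac23$ suffices.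

\subsection{Results}
It does not; for lc pairs the correct constant is $\frac56$.

\begin{theorem}\label{thm:counter}
There is a klt pair $(X,\Delta)$ with $\dim X=3$ and $\operatorname{coeff}\Delta=\{\frac{13}{18},\frac23\}$, and a closed point $o\in X$, such that
\[
\operatorname{depth}_o\omega_X^{[-3]}(\lfloor-3\Delta\rfloor)=2 .
\]
More generally, for every $\varepsilon>0$ there are a $3$-dimensional klt pair $(X,\Delta)$ with $\operatorname{coeff}\Delta\subset[\frac56-\varepsilon,1)$, a closed point $o\in X$ and an integer $m$ with $\operatorname{depth}_o\omega_X^{[m]}(\lfloor m\Delta\rfloor)=2$.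
\end{theorem}

A klt pair is slc and has no lc centers, so the first statement answers the Question in the negative. Put
\[
I_0=\{\tfrac12,\tfrac23,\tfrac34,\tfrac45\}\cup[\tfrac56,1].
\]

\begin{theorem}\label{thm:positive}
Let $(X,\Delta)$ be an lc pair (so $X$ is normal) with $\operatorname{coeff}\Delta\subset I_0$, and let $x\in X$ be a point of codimension at least $3$ that is not an lc center of $(X,\Delta)$. Then $\operatorname{depth}_x\omega_X^{[m]}(\lfloor m\Delta\rfloor)\ge3$ for every $m\in\mathbb{Z}$.
\end{theorem}

We do not claim Theorem~\ref{thm:positive} for non-normal slc pairs. By Theorem~\ref{thm:counter}, the constant $\frac56$ is optimal among intervals $[c,1]$. The set $I_0$ is optimal in a stronger sense: the conclusion fails for $I_0\cup\{a\}$, for every $a\in(0,1)\setminus I_0$.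

\begin{theorem}\label{thm:optimal}
For every $a\in(0,1)\setminus I_0$ and every $\delta>0$ there are a klt pair $(X,\Delta)$ with $a\in\operatorname{coeff}\Delta\subset\{a\}\cup(1-\delta,1)$, a closed point $o\in X$ of codimension at least $3$, and an integer $m$ with $\operatorname{depth}_o\omega_X^{[m]}(\lfloor m\Delta\rfloor)=2$.
\end{theorem}

\subsection{The threefold by hand}\label{ssec:hand}
A klt counterexample cannot be $\mathbb{Q}$-factorial, so we build it by a small contraction. Let $\pi\colon Y\to\mathbb{P}^1$ be the total space of $\mathcal{O}(-2)\oplus\mathcal{O}(-3)$, with coordinates $z_0,z_1$ on the base and $u,v$ on the fibers. Give $z_0,z_1,u,v$ the degrees $1,1,-2,-3$; the sections of $\pi^*\mathcal{O}(d)$ are then the polynomials of degree $d$. Contract the zero section $Z=(u=v=0)$ to a point $o$ of an affine threefold $X$. As $Z$ is a curve, $X$ and $Y$ have the same divisors, and the class of a divisor is recorded by its degree: $H_j=(z_j=0)$ has degree $1$, the divisor $D=(u^3=v^2)$ has degree $-6$, and $K_Y$ has degree $-(1+1-2-3)=3$. For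
\[
\Delta=\tfrac{13}{18}D+\tfrac23H_0+\tfrac23H_1
\]
the degree of $K_Y+\Delta$ is $3-\frac{13}3+\frac43=0$, so $K_X+\Delta\sim_{\mathbb{Q}}0$. Transversally to $Z$ the divisor $D$ is the plane cusp, which stays klt for coefficients below $\frac56$, and $\frac{13}{18}<\frac56$. So $(X,\Delta)$ is klt. For $m=-3$ we have $\lfloor-3\Delta\rfloor=-3D-2H_0-2H_1$, and $-3K_Y+\lfloor-3\Delta\rfloor$ has degree $-9+18-4=5$. Now $u^{-1}v^{-1}$ has degree $5$, so it is a section of $\mathcal{F}$ over $\{uv\ne0\}$. It is not the difference of a section over $\{u\ne0\}$ and a section over $\{v\neq0\}$, because the former involve only monomials with nonnegative exponent of $v$ and the latter only monomials with nonnegative exponent of $u$. Thus $u^{-1}v^{-1}$ is a nonzero class in $H^1(X\setminus o,\mathcal{F})$, and $\operatorname{depth}_o\mathcal{F}=2$.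

The mechanism is visible in the fractional part $\{-3\Delta\}=\frac56D$: multiplying and rounding has moved the coefficient of the cusp from below its threshold $\frac56$ to the threshold. The proof of Theorem~\ref{thm:positive} shows that this is the only way in which the bound can fail. On a suitable $\mathbb{Q}$-factorial model $Y$ of $X$, the obstruction vanishes as soon as $(Y,\{m\Delta_Y\})$ is klt at those points of the fiber over $x$ that have codimension $2$ in $Y$. That is a condition on surface pairs, and it holds for coefficients in $I_0$.

Section~\ref{sec:examples} puts the example into a family and proves Theorems~\ref{thm:counter} and~\ref{thm:optimal}, including the claims taken on trust above. Section~\ref{sec:gap} contains the statement on surfaces, and Section~\ref{sec:positive} proves Theorem~\ref{thm:positive}.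

\section{Conventions and standard facts}\label{sec:conv}

\subsection{Discrepancies}
A \emph{boundary} is an $\mathbb{R}$-divisor with coefficients in $[0,1]$. A \emph{pair} $(X,\Delta)$ consists of a normal variety $X$ and a boundary $\Delta$ such that $K_X+\Delta$ is $\mathbb{R}$-Cartier. For a proper birational morphism $\psi\colon V\to X$ with $V$ normal, choose $K_V$ with $\psi_*K_V=K_X$ and define the \emph{crepant pullback} $\Delta_V$ by $K_V+\Delta_V=\psi^*(K_X+\Delta)$. For a prime divisor $G\subset V$, the \emph{discrepancy} $a(G,X,\Delta)$ is minus the coefficient of $G$ in $\Delta_V$, and the \emph{center} of $G$ is $\psi(G)$; both depend only on the valuation defined by $G$. The pair is \emph{lc} (resp.\ \emph{klt}) \emph{at a point} $\zeta$ if $a(G,X,\Delta)\ge-1$ (resp.\ $>-1$) for all $G$ whose center contains $\zeta$, and lc (resp.\ klt) if this holds at all points. We say that $X$ is klt if $(X,0)$ is. An \emph{lc center} is the center of a divisor of discrepancy $-1$, and a point is called an lc center if its closure is one. We use three basic properties.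
\begin{itemize}
\item[(D1)] Suppose that $V$ is smooth and $\operatorname{Supp}\Delta_V$ has simple normal crossings (snc), as on a log resolution; negative coefficients are allowed. Then $(X,\Delta)$ is lc (resp.\ klt) at $\zeta$ if and only if every component of $\Delta_V$ whose image contains $\zeta$ has coefficient $\le1$ (resp.\ $<1$). If $(X,\Delta)$ is lc, its lc centers are the images of the \emph{strata}, that is, of the irreducible components of intersections of components of $\Delta_V$ with coefficient $1$.
\item[(D2)] The discrepancy is an affine function of $\Delta$. If $(X,\Delta')$ is a pair with $\Delta'\le\Delta$, then $a(G,X,\Delta')\ge a(G,X,\Delta)$, since the pullback of the effective $\mathbb{R}$-Cartier divisor $\Delta-\Delta'$ is effective.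
\item[(D3)] If $g\colon Y\to X$ is proper and birational and $\Delta_Y$ is the crepant pullback, then $a(G,Y,\Delta_Y)=a(G,X,\Delta)$ for all $G$, and $g$ maps the center of $G$ on $Y$ onto its center on $X$.
\end{itemize}
A pair $(X,\Delta)$ is \emph{dlt} if there is a closed subset $W\subsetneq X$ such that $X\setminus W$ is smooth, $\operatorname{Supp}\Delta$ is snc on $X\setminus W$, and $a(G,X,\Delta)>-1$ for every $G$ with center in $W$. If $X$ is $\mathbb{Q}$-factorial and $(X,\Delta)$ is dlt, then (D2) with the same $W$ shows that $(X,\Delta')$ is dlt for $0\le\Delta'\le\Delta$ and that $X$ is klt. Two theorems are used in more than one section.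
\begin{itemize}
\item[(T1)] (dlt modifications \cite[Thm.~3.1]{KK}) Let $(X,\Delta)$ be lc with $X$ quasi-projective, $k=\bar k$ and $\Delta$ a $\mathbb{Q}$-divisor. There is a projective birational morphism $f\colon Y_0\to X$ with $Y_0$ $\mathbb{Q}$-factorial such that, for the crepant pullback $\Delta_0$, the pair $(Y_0,\Delta_0)$ is dlt and every $f$-exceptional divisor has coefficient $1$ in $\Delta_0$.
\item[(T2)] (\cite[Cor.~5.25]{KM}) If $(X,\Delta)$ is klt and $L$ is a $\mathbb{Q}$-Cartier Weil divisor, then $\mathcal{O}_X(L)$ is Cohen--Macaulay. In particular $X$ is Cohen--Macaulay.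
\end{itemize}

\subsection{Depth and divisorial sheaves}
For a Weil divisor $L$ on a normal variety $X$, the sections of $\mathcal{O}_X(L)$ over $U$ are the rational functions $s$ with $(\operatorname{div}s+L)|_U\ge0$. This sheaf is $S_2$, so it has depth at least $2$ at points of codimension at least $2$. The depth of a coherent sheaf $\mathcal{F}$ at $x$ is the least $i$ with $H^i_x(\mathcal{F}_x)\ne0$, where $H^i_x$ is local cohomology at the closed point of $\operatorname{Spec}\mathcal{O}_{X,x}$. Hence at a point $x$ of codimension at least $2$ the depth of $\mathcal{F}=\mathcal{O}_X(L)$ is $2$ if $H^2_x(\mathcal{F}_x)\neq0$ and at least $3$ otherwise. If $X$ is affine and $o$ is a closed point, the long exact sequence of local cohomology gives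
\begin{equation}\label{eq:loc}
H^2_o(\mathcal{F}_o)\cong H^1(X\setminus o,\mathcal{F}).
\end{equation}
The following lemma will be applied three times.

\begin{lemma}\label{lem:round}
Let $\psi\colon V\to Y$ be a proper birational morphism of normal varieties, $P$ a $\mathbb{Q}$-Cartier $\mathbb{Q}$-divisor on $Y$, and $L_V$ a Weil divisor on $V$ with $\psi_*L_V=\lfloor P\rfloor$. Then $\psi_*\mathcal{O}_V(L_V)\subset\mathcal{O}_Y(\lfloor P\rfloor)$. Equality holds on an open set $U\subset Y$ if all coefficients of $L_V-\psi^*P$ on $\psi^{-1}(U)$ are greater than $-1$.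
\end{lemma}

\begin{proof}
If $\operatorname{div}_Vs+L_V\ge0$, pushing forward gives $\operatorname{div}_Ys+\lfloor P\rfloor\ge0$. Conversely, if $\operatorname{div}_Ys+\lfloor P\rfloor\ge0$ on an open subset of $U$, then $\operatorname{div}_Ys+P$ is effective and $\mathbb{Q}$-Cartier there, so $\operatorname{div}_Vs+\psi^*P\ge0$ on the preimage. The coefficients of $\operatorname{div}_Vs+L_V$ are then integers greater than $-1$.
\end{proof}

\section{Cusps along a contracted projective space}\label{sec:examples}

Fix coprime integers $p,q\ge2$ and an integer $r\ge1$. Note that $\frac1p+\frac1q\le\frac56$, with equality for $\{p,q\}=\{2,3\}$.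

\subsection{The plane cusp}

\begin{lemma}\label{lem:cusp}
The curve $C=(u^q=v^p)\subset\mathbb{A}^2$ is integral. For $0\le a\le 1$, the pair $(\mathbb{A}^2,aC)$ is klt if and only if $a<\frac1p+\frac1q$.
\end{lemma}

\begin{proof}
Choose integers $p',q'$ with $pp'+qq'=1$, and put $\sigma=u^qv^{-p}$ and $\tau=u^{p'}v^{q'}$. The exponent vectors have determinant $1$, so $\sigma,\tau$ are coordinates on the torus. Since $u^q-v^p=v^p(\sigma-1)$ is prime in the ring of Laurent polynomials and is divisible by neither $u$ nor $v$, the curve $C$ is integral. It is smooth away from the origin.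

Let $\beta\colon W\to\mathbb{A}^2$ be the weighted blow-up with weights $(p,q)$, the toric surface obtained by subdividing the positive quadrant along the ray through $(p,q)$, and let $E$ be the exceptional curve. Along $E$, the functions $u$, $v$, $u^q-v^p$ vanish to orders $p$, $q$, $pq$, and $du\wedge dv=uv\,\frac{du}u\wedge\frac{dv}v$ vanishes to order $p+q-1$. With $C'$ the strict transform of $C$,
\[
\beta^*(K_{\mathbb{A}^2}+aC)=K_W+aC'+eE,\qquad e=1-(p+q)+apq .
\]
We have $e<1$ if and only if $a<\frac1p+\frac1q$, which proves that the inequality is necessary. Assume it; then also $a<1$. The complement in $E$ of the two torus-fixed points lies in the smooth chart $\operatorname{Spec}k[\sigma^{\pm1},\tau]$, where $E=(\tau=0)$ and $C'=(\sigma=1)$ cross normally. At each fixed point one of $\sigma,\sigma^{-1}$ is regular and vanishes, so $C'$ does not pass through it. Such a point corresponds to a cone spanned by $w_1=(p,q)$ and a standard basis vector $w_2$, and the toric divisor of a primitive vector $\lambda_1w_1+\lambda_2w_2$ in this cone has discrepancy $-1+\lambda_1(1-e)+\lambda_2>-1$ with respect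 to $K_W+eE$. So on a toric resolution of $W$ the crepant pullback has snc support and coefficients less than $1$, and (D1) applies.
\end{proof}

\subsection{The contraction}
Let $\pi\colon Y\to\mathbb{P}^r$ be the total space of $\mathcal{O}(-p)\oplus\mathcal{O}(-q)$, and let $Z\cong\mathbb{P}^r$ be its zero section, which has codimension $2$. Let $u,v$ be the tautological sections of $\pi^*\mathcal{O}(-p)$ and $\pi^*\mathcal{O}(-q)$, and $z_0,\dots,z_r$ the coordinates of $\mathbb{P}^r$. For every integer $d$,
\begin{equation}\label{eq:push}
\pi_*\pi^*\mathcal{O}(d)=\bigoplus_{\mu,\nu\ge0}\mathcal{O}(d+p\mu+q\nu)\,u^\mu v^\nu .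
\end{equation}
Thus $R=H^0(Y,\mathcal{O}_Y)$ is spanned by the monomials $u^\mu v^\nu z^\alpha$ with $|\alpha|=p\mu+q\nu$. Splitting $z^\alpha$ into $\mu$ factors of degree $p$ and $\nu$ factors of degree $q$ shows that $R$ is generated by the $uz^\alpha$ with $|\alpha|=p$ and the $vz^\alpha$ with $|\alpha|=q$. It is a normal domain, because a rational function on the smooth variety $Y$ that is integral over $R$ is regular. Let $X=\operatorname{Spec}R$, let $g\colon Y\to X$ be the natural morphism, and let $o\in X$ be the point defined by the ideal $R_+$ spanned by the monomials other than $1$.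

\begin{lemma}\label{lem:contraction}
The morphism $g$ is projective, maps $Z$ to $o$, and restricts to an isomorphism $Y\setminus Z\cong X\setminus o$. In particular $X$ is a normal affine variety of dimension $r+2$, smooth away from $o$.
\end{lemma}

\begin{proof}
The sheaves $\mathcal{O}(p\mu+q\nu)$ in \eqref{eq:push} with $d=0$ are globally generated, so $R\otimes_k\mathcal{O}_{\mathbb{P}^r}\to\pi_*\mathcal{O}_Y$ is surjective. Hence $(g,\pi)\colon Y\to X\times\mathbb{P}^r$ is a closed immersion and $g$ is projective. The elements of $R_+$ vanish on $Z$, so $g(Z)=o$.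

Put $u_j=uz_j^p$ and $v_j=vz_j^q$, elements of $R_+$. The open set $Y_{u_j}=\{u_j\ne0\}$ is a principal open subset of the affine space $\{z_j\ne0\}=\operatorname{Spec}k[u_j,v_j,z_i/z_j:i\neq j]$, so it is affine, and its ring of functions is $H^0(Y,\mathcal{O}_Y)_{u_j}=R_{u_j}$. Therefore $Y_{u_j}=g^{-1}(\operatorname{Spec}R_{u_j})\to\operatorname{Spec}R_{u_j}$ is an isomorphism. The same argument applies to $v_j$. A point of $Y\setminus Z$ has $u\ne0$ or $v\neq0$ and some $z_j\ne0$, so the sets $Y_{u_j},Y_{v_j}$ cover $Y\setminus Z$. It remains to see that their images cover $X\setminus o$, that is, that every monomial $w=u^\mu v^\nu z^\alpha\in R_+$ lies in the radical of the ideal generated by the $u_j,v_j$. Since $(\mu,\nu)\neq(0,0)$, some $\alpha_j$ is positive. If $\mu>0$, then $w^p/u_j$ is a monomial of degree $0$, hence in $R$. If $\mu=0$, then $\nu>0$ and $w^q/v_j\in R$.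
\end{proof}

Since $Z$ and $o$ have codimension at least $2$, Weil divisors on $Y$ and on $X$ correspond, and we denote corresponding divisors by the same letter.

\begin{lemma}\label{lem:H1}
The group $H^1(Y\setminus Z,\pi^*\mathcal{O}(d))$ is nonzero if and only if $d\ge p+q$, or $r=1$ and $d\le-2$.
\end{lemma}

\begin{proof}
Cover $Y\setminus Z$ by $U_u=\{u\ne0\}$ and $U_v=\{v\ne0\}$, and let $U_{uv}$ be their intersection. All three sets are affine over $\mathbb{P}^r$, and the direct images of $\pi^*\mathcal{O}(d)$ are given by the sum in \eqref{eq:push} with $\mu$, resp.\ $\nu$, resp.\ both, allowed to be negative. In the Mayer--Vietoris sequence, the cokernel of $H^0(U_u)\oplus H^0(U_v)\to H^0(U_{uv})$ consists of the summands with $\mu,\nu\le-1$, and the kernel of $H^1(U_u)\oplus H^1(U_v)\to H^1(U_{uv})$ consists of the summands with $\mu,\nu\ge0$. So there is an exact sequence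
\begin{multline*}
0\to\bigoplus_{\mu,\nu\le-1}H^0\bigl(\mathbb{P}^r,\mathcal{O}(d+p\mu+q\nu)\bigr)\to H^1\bigl(Y\setminus Z,\pi^*\mathcal{O}(d)\bigr)\\
\to\bigoplus_{\mu,\nu\ge0}H^1\bigl(\mathbb{P}^r,\mathcal{O}(d+p\mu+q\nu)\bigr)\to0 .
\end{multline*}
The first term is nonzero if and only if $d-p-q\ge0$, and the last term is nonzero if and only if $r=1$ and $d\le-2$.
\end{proof}

\subsection{The pairs}
Let $H_j=(z_j=0)$ and $D=(u^q-v^p=0)$, so that $\mathcal{O}_Y(H_j)\cong\pi^*\mathcal{O}(1)$ and $\mathcal{O}_Y(D)\cong\pi^*\mathcal{O}(-pq)$. On $\{z_j\ne0\}$ the divisor $D$ is $\{u_j^q=v_j^p\}\times\mathbb{A}^r$, which is integral by Lemma~\ref{lem:cusp}; any two of these open pieces meet, so $D$ is prime. The relative tangent bundle of $\pi$ is $\pi^*(\mathcal{O}(-p)\oplus\mathcal{O}(-q))$, so $\omega_Y\cong\pi^*\mathcal{O}(p+q-r-1)$. Consider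
\[
\Delta=aD+\sum_{j=0}^rc_jH_j
\]
with real coefficients satisfying
\begin{equation}\label{eq:cond}
0<a<\tfrac1p+\tfrac1q,\qquad 0<c_j<1,\qquad p+q-r-1-apq+\sum_{j}c_j=0 .
\end{equation}
The role of the $H_j$ is to balance the degree, so that $K_X+\Delta$ becomes $\mathbb{R}$-Cartier.

\begin{proposition}\label{prop:family}
Assume \eqref{eq:cond}. Then $(X,\Delta)$ is a klt pair. For $m\in\mathbb{Z}$, the number
\begin{equation}\label{eq:d}
d=pq\{ma\}-\sum_{j=0}^r\{mc_j\}
\end{equation}
is an integer, and $\operatorname{depth}_o\omega_X^{[m]}(\lfloor m\Delta\rfloor)=2$ if and only if $d\ge p+q$.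
\end{proposition}

\begin{proof}
By the equation in \eqref{eq:cond}, $K_Y+\Delta$ is an $\mathbb{R}$-linear combination of principal divisors on $Y$. The same combination computes $K_X+\Delta$ on $X$. So $K_X+\Delta$ is $\mathbb{R}$-Cartier and $g^*(K_X+\Delta)=K_Y+\Delta$. As $g$ is proper, (D3) reduces the first claim to $(Y,\Delta)$. On $\{z_j\neq0\}$ this pair is the product of $(\mathbb{A}^2,aC)$ and $(\mathbb{A}^r,\sum_{i\ne j}c_i(z_i/z_j=0))$. Take a log resolution $W'\to\mathbb{A}^2$ of the first factor; by Lemma~\ref{lem:cusp} the crepant pullback has coefficients less than $1$. On $W'\times\mathbb{A}^r$ the crepant pullback of $\Delta$ is the sum of the pullbacks from the two factors, so it has snc support and coefficients less than $1$. By (D1), $(Y,\Delta)$ is klt.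

On $X\setminus o=Y\setminus Z$ the sheaf $\mathcal{F}=\omega_X^{[m]}(\lfloor m\Delta\rfloor)$ is $\pi^*\mathcal{O}(d')$ with
\[
d'=m(p+q-r-1)-pq\lfloor ma\rfloor+\sum_j\lfloor mc_j\rfloor\in\mathbb{Z}.
\]
Subtracting $m$ times the equation in \eqref{eq:cond} gives $d'=d$. By \eqref{eq:d}, $d>-(r+1)$, so the case $r=1$, $d\le-2$ of Lemma~\ref{lem:H1} does not occur. The claim follows from that lemma and \eqref{eq:loc}.
\end{proof}

\begin{remark}\label{rem:I0}
In this family the depth can be $2$ only if $a<\frac1p+\frac1q\le\{ma\}$, by \eqref{eq:cond} and \eqref{eq:d}. This forces $a<\frac56$, and it excludes $a=1-\frac1l$, for which $\{ma\}\le a$. The values of $a$ that are ruled out are exactly those in $I_0$. By Lemma~\ref{lem:cusp}, the two inequalities say that $(Y,aD)$ is klt along $Z$ while $(Y,\{ma\}D)$ is not.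
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
Let $(p,q,r)=(2,3,1)$, so $\dim X=3$. For a positive integer $N\equiv3\pmod6$ put
\[
a=\tfrac56-\tfrac1{3N},\qquad c_0=c_1=1-\tfrac1N,\qquad m=-N .
\]
Condition \eqref{eq:cond} holds, since $a<\frac56$ and $3-6a+2c_0=3-5+\frac2N+2-\frac2N=0$. The numbers $mc_j$ are integers. We have $ma=-\frac{5N-2}6$ with $5N-2\equiv1\pmod6$, so $\{ma\}=\frac56$. Thus $d=5=p+q$, and the depth at $o$ is $2$ by Proposition~\ref{prop:family}. For $N=3$ we get $a=\frac{13}{18}$, $c_j=\frac23$, $m=-3$, the pair of Section~\ref{ssec:hand}, which proves the first statement. For $N$ large all coefficients lie in $[\frac56-\varepsilon,1)$.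
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:optimal}]
Let $a\in(0,1)\setminus I_0$. Then $a<\frac56$, and $a\ne1-\frac1l$ for all $l\ge2$. We first choose the cusp so that the inequalities of Remark~\ref{rem:I0} can hold, and then choose the $c_j$ so that the sum in \eqref{eq:d} costs nothing.

\emph{Step 1: there are coprime $p,q\ge2$ with $a<\frac1p+\frac1q$ and $\{ma\}\ge\frac1p+\frac1q$ for infinitely many $m>0$.} If $a$ is irrational, the numbers $\{ma\}$, $m>0$, are dense in $[0,1]$, and $(p,q)=(2,3)$ works. If $a=h/l$ in lowest terms, then $1\le h\le l-2$, so $l\ge3$, and $\{ma\}=\frac{l-1}l$ for the infinitely many $m>0$ with $mh\equiv-1\pmod l$. We need $a<\frac1p+\frac1q\le\frac{l-1}l$.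
\begin{itemize}
\item If $l\ge6$, take $(2,3)$: $a<\frac56\le\frac{l-1}l$.
\item If $l=5$, take $(2,5)$: $a\le\frac35<\frac7{10}\le\frac45$.
\item If $l=4$, take $(2,5)$: $a=\frac14<\frac7{10}\le\frac34$.
\item If $l=3$, take $(2,7)$: $a=\frac13<\frac9{14}\le\frac23$.
\end{itemize}

\emph{Step 2: the coefficients $c_j$.} We may assume $\delta\le1$. Put $\lambda=p+q-apq>0$. With $c_j=1-\eta_j$, the equation in \eqref{eq:cond} reads $\sum_{j=0}^r\eta_j=\lambda$. Choose $r\ge1$ with $\frac\lambda{r+1}<\delta$; this is where the dimension may have to be large. For $m$ as in Step~1, choose $\eta_1=\dots=\eta_r\in\frac1m\mathbb{Z}$ within $\frac1m$ of $\frac\lambda{r+1}$, and put $\eta_0=\lambda-r\eta_1$, which is within $\frac rm$ of $\frac\lambda{r+1}$. For $m$ large all $\eta_j$ lie in $(0,\delta)$, so $c_j\in(1-\delta,1)$ and \eqref{eq:cond} holds. As $mc_j\in\mathbb{Z}$ for $j\ge1$, formula \eqref{eq:d} gives $d=pq\{ma\}-\{mc_0\}$. Since $d$ is an integer and $0\le\{mc_0\}<1$, we get $d=\lfloor pq\{ma\}\rfloor\ge p+q$. Proposition~\ref{prop:family} applies, and $o$ has codimension $r+2\ge3$.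
\end{proof}

\section{A gap in the coefficients of surface pairs}\label{sec:gap}

In this section $k=\bar k$. The proof of Theorem~\ref{thm:positive} has to raise a coefficient $a\in(\frac56,1)$ to $\{ma\}$, which can be arbitrarily close to $1$. We show that in codimension $2$ such coefficients can even be raised to $1$ without losing log canonicity.

The simplest case is a union of distinct lines through the origin $s$ of $\mathbb{A}^2$, with coefficients $a_i\in I_0$. Blowing up $s$ shows that the pair is lc if and only if $\sum a_i\le2$, and that $s$ is an lc center if and only if $\sum a_i=2$. If $s$ is an lc center and one coefficient lies in $(\frac56,1)$, the others add up to a number in $(1,\frac76)$. No sum of elements of $I_0$ lies in this interval: the smallest sums of at least two elements are $\frac12+\frac12=1$ and $\frac12+\frac23=\frac76$. So when the coefficients in $(\frac56,1)$ are raised continuously toward $1$, the sum cannot cross $2$. In general the exceptional curve of the blow-up is replaced by a curve on a dlt modification, and the relation $\sum a_i=2$ by adjunction.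

We recall adjunction on a surface; see \cite[16.6--16.7]{FA} or \cite[3.36]{KolSing}. Let $(T,\Delta_T)$ be a $\mathbb{Q}$-factorial dlt surface pair with $\Delta_T$ a $\mathbb{Q}$-divisor, and let $E$ be a component of coefficient $1$. Then $E$ is smooth and $(K_T+\Delta_T)|_E\sim_{\mathbb{Q}}K_E+\sum_Pq_PP$, where the \emph{different} $\sum q_PP$ is as follows. If $P\in E$ is an lc center, then by the definition of dlt and (D1) the surface is smooth at $P$ and exactly two components of $\Delta_T$ pass through $P$, transversally and both of coefficient $1$; in this case $q_P=1$. If $P$ is not an lc center, then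
\begin{equation}\label{eq:diff}
q_P=1-\frac1n+\frac1n\sum_ik_ia_i<1,
\end{equation}
where the sum runs over the components of $\Delta_T$ through $P$ other than $E$, the $a_i$ are their coefficients, and $n,k_i\ge1$ are integers. Here $n$ is the order of the cyclic quotient singularity of $T$ at $P$, and $k_i/n$ is the local intersection number of the $i$-th component with $E$.

\begin{lemma}\label{lem:surface}
Let $(S,\Delta)$ be an lc pair with $S$ a quasi-projective surface and $\Delta$ a $\mathbb{Q}$-divisor with $\operatorname{coeff}\Delta\subset I_0$. If a closed point $s\in S$ is an lc center, then no component of $\Delta$ through $s$ has coefficient in $(\frac56,1)$.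
\end{lemma}

\begin{proof}
Suppose that a component $C_0\ni s$ has coefficient in $(\frac56,1)$. Let $f\colon T\to S$ be a dlt modification as in (T1), with crepant pullback $\Delta_T$; then $\operatorname{coeff}\Delta_T\subset I_0$. If $f$ were an isomorphism over $s$, then $s$ would be an lc center of a dlt pair, so only components of coefficient $1$ would pass through it, contrary to $s\in C_0$. Since $S$ is normal, $f^{-1}(s)$ is therefore a union of exceptional curves, all of coefficient $1$, and the strict transform of $C_0$ meets one of them, say $E$, at a point $P_0$.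

We determine the possible values of $q_P$ for $P\in E$. Let $P$ be a point that is not an lc center. By \eqref{eq:diff}, $\sum k_ia_i<1$. As all $a_i\ge\frac12$, the sum has at most one term, and then $k_i=1$. So $q_P=1-\frac1n$ or $q_P=1-\frac{1-a}n$ with $a\in I_0\setminus\{1\}$. In the second case $q_P=1-\frac1{nl}$ if $a=1-\frac1l$, and $q_P\in[a,1)\subset(\frac56,1)$ if $a\in(\frac56,1)$. Every nonzero $q_P$ thus belongs to
\begin{equation}\label{eq:values}
\{\tfrac12,\tfrac23,\tfrac34,\tfrac45\}\cup[\tfrac56,1].
\end{equation}
The point $P_0$ lies on a component of coefficient in $(\frac56,1)$, so it is not an lc center and $q_{P_0}\in(\frac56,1)$.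

The curve $E$ is smooth, projective and contracted by $f$, so $\deg K_E+\sum q_P=(K_T+\Delta_T)\cdot E=0$. As $\sum q_P>0$, the curve is rational and $\sum q_P=2$. Hence the nonzero $q_P$ with $P\ne P_0$ add up to a number in $(1,\frac76)$. One such term is at most $1$, and three or more add up to at least $\frac32$. For two terms $q\le q'$ we would have $q<\frac7{12}$, so $q=\frac12$ and $q'\in(\frac12,\frac23)$, which is not in the set \eqref{eq:values}. This is a contradiction.
\end{proof}

\begin{remark}
The endpoint $\frac56$ is attained. For $(\mathbb{A}^2,\frac56(u^3=v^2))$ the exceptional curve of the weighted blow-up in Lemma~\ref{lem:cusp} has coefficient $1$, and the different is supported at the two singular points and on the strict transform, with $\frac12+\frac23+\frac56=2$.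
\end{remark}

For a boundary $\Delta$, let $\Delta^\sharp$ be obtained from $\Delta$ by replacing every coefficient in $(\frac56,1)$ by $1$.

\begin{proposition}\label{prop:gap}
Let $Y$ be a $\mathbb{Q}$-factorial klt quasi-projective variety and $(Y,\Delta)$ an lc pair with $\Delta$ a $\mathbb{Q}$-divisor and $\operatorname{coeff}\Delta\subset I_0$. Then $(Y,\Delta^\sharp)$ is lc at every point $\zeta\in Y$ of codimension $2$.
\end{proposition}

\begin{proof}
Suppose that $(Y,\Delta^\sharp)$ is not lc at $\zeta$. We move from $\Delta$ toward $\Delta^\sharp$ until $\zeta$ becomes an lc center, and then cut down to a surface.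

\emph{The threshold.} Let $\Delta_t=(1-t)\Delta+t\Delta^\sharp$ for $t\in[0,1]$; each $K_Y+\Delta_t$ is $\mathbb{R}$-Cartier because $Y$ is $\mathbb{Q}$-factorial. Let $\psi\colon V\to Y$ be a log resolution of $(Y,\operatorname{Supp}\Delta)$. An exceptional divisor whose center contains $\zeta$ has center $\overline{\{\zeta\}}$, since centers of exceptional divisors have codimension at least $2$. Let $b_j(t)$ be the coefficients of these divisors in the crepant pullback of $\Delta_t$. They are affine functions of $t$ with rational coefficients and $b_j(0)\le1$. The non-exceptional coefficients stay in $[0,1]$, so by (D1) some $b_j(1)$ exceeds $1$. Let $t_0$ be the smallest among the solutions of the equations $b_j(t)=1$ for the indices $j$ with $b_j(1)>1$. Then $t_0\in[0,1)$ is rational, all $b_j(t_0)\le1$, and equality holds for some exceptional divisor $G$ with center $\overline{\{\zeta\}}$. Put $\Delta'=\Delta_{t_0}$ and replace $Y$ by a neighborhood of $\zeta$ on which $(Y,\Delta')$ is lc. As $t_0<1$, coefficients in $(\frac56,1)$ stay in $(\frac56,1)$; the others do not move. So $\operatorname{coeff}\Delta'\subset I_0$.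 Some component $D_0$ with coefficient in $(\frac56,1)$ contains $\zeta$, for otherwise $\Delta^\sharp=\Delta$ near $\zeta$.

\emph{Cutting by hyperplanes.} Let $\Delta'_V$ be the crepant pullback of $\Delta'$. If $\dim Y\ge3$, let $H\subset Y$ be a general hyperplane section and $H_V=\psi^*H$. By (T2), $Y$ and hence $H$ are Cohen--Macaulay; by Bertini's theorem $H$ is smooth outside the singular locus of $Y$, which it meets in codimension at least $2$; so $H$ is normal. Again by Bertini's theorem, $H_V$ is smooth and forms an snc divisor together with the exceptional divisors and the strict transform of $\operatorname{Supp}\Delta$. Adjunction on $V$ gives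
\[
K_{H_V}+\Delta'_V|_{H_V}=(\psi|_{H_V})^*\bigl((K_Y+\Delta'+H)|_H\bigr).
\]
The restrictions of the exceptional divisors map to subsets of codimension at least $2$ in $H$, while the components of the restricted strict transforms are not contained in the exceptional locus. Pushing forward, we obtain a pair $(H,\Delta'_H)$ with $\operatorname{coeff}\Delta'_H\subset\operatorname{coeff}\Delta'$ whose crepant pullback is $\Delta'_V|_{H_V}$. After $\dim Y-2$ such cuts we reach a normal surface $S$, a smooth surface $V_S=\psi^{-1}(S)$ and a pair $(S,\Delta'_S)$ with coefficients in $I_0$ and crepant pullback $\Delta'_V|_{V_S}$. It is lc by (D1).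

The set $S\cap\overline{\{\zeta\}}$ is finite and nonempty; let $s$ be one of its points. The smooth curve $G\cap V_S$ maps onto this finite set, so one of its components is contracted to $s$. It has coefficient $1$, so $s$ is an lc center of $(S,\Delta'_S)$. The curve $D_0\cap S$ passes through $s$, and its components have coefficient in $(\frac56,1)$. This contradicts Lemma~\ref{lem:surface}.
\end{proof}

\section{The depth bound for lc pairs}\label{sec:positive}

We prove Theorem~\ref{thm:positive}. Fix $m$, and put $\mathcal{F}=\mathcal{O}_X(mK_X+\lfloor m\Delta\rfloor)$ and $n=\operatorname{codim}x\ge3$. We have to show that $H^2_x(\mathcal{F}_x)=0$.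

The difficulty is that $mK_X+\lfloor m\Delta\rfloor$ need not be $\mathbb{Q}$-Cartier. We therefore pass to a $\mathbb{Q}$-factorial klt model $g\colon Y\to X$, where the corresponding divisor $L$ has a Cohen--Macaulay sheaf with $g_*\mathcal{O}_Y(L)=\mathcal{F}$. With $Z=g^{-1}(x)$ we show that $H^2_x(\mathcal{F}_x)$ injects into $H^2_Z(\mathcal{O}_Y(L))$, that this group is dual to $(R^{n-2}g_*\mathcal{O}_Y(K_Y-L))_x$, and that the latter vanishes. The first and the last step would be direct if $\{m\Delta\}\le\Delta$. To allow coefficients in $(\frac56,1)$, the first step needs a special choice of $Y$ and the last step needs Proposition~\ref{prop:gap}.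

\subsection{Reductions}
\emph{We may assume $k=\bar k$.} Let $\bar x\in X_{\bar k}$ be a point over $x$. In characteristic $0$, the scheme $X_{\bar k}$ is normal, a prime divisor becomes a sum of distinct prime divisors, and a log resolution stays a log resolution. So the coefficients are unchanged, $\mathcal{F}$ pulls back to the sheaf of the same form, and by (D1) $(X_{\bar k},\Delta_{\bar k})$ is lc with lc centers the components of the base changes of lc centers; hence $\bar x$ is not an lc center. The homomorphism $\mathcal{O}_{X,x}\to\mathcal{O}_{X_{\bar k},\bar x}$ is flat and local with a closed fiber of dimension $0$, so codimension and depth are preserved. We replace $X$ by the component of $X_{\bar k}$ through $\bar x$.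

\emph{We may assume that $\Delta$ is a $\mathbb{Q}$-divisor.} Write $\Delta=\sum a_iD_i$ and $K_X+\Delta=\sum\rho_jL_j$ with Cartier divisors $L_j$ and real $\rho_j$, and fix a log resolution $\psi\colon V\to X$. Consider the real vectors $(a',\rho')$ such that $K_X+\sum a'_iD_i=\sum\rho'_jL_j$, such that $a_i'=a_i$ whenever $a_i\in\mathbb{Q}$, and such that every divisor of coefficient $1$ in $\sum\rho_j\psi^*L_j-K_V$ has coefficient $1$ in $\sum\rho_j'\psi^*L_j-K_V$. These are affine equations with rational coefficients that are satisfied by $(a,\rho)$, so there are rational solutions arbitrarily close to $(a,\rho)$. Let $\Delta'=\sum a'_iD_i$ for such a solution. Coefficients on $V$ that were less than $1$ remain so, and by (D1) the pair $(X,\Delta')$ is lc with the same lc centers. An irrational $a_i$ lies in the open interval $(\frac56,1)$, so $a_i'$ does too, and $\lfloor ma'_i\rfloor=\lfloor ma_i\rfloor$ because $ma_i\notin\mathbb{Z}$ unless $m=0$. So $\operatorname{coeff}\Delta'\subset I_0$ and $\mathcal{F}$ is unchanged.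

Finally, we shrink $X$ to an affine neighborhood of $x$ on which $K_X+\Delta\sim_{\mathbb{Q}}0$.

\subsection{The model}
On a crepant model $(Y,\Delta_Y)$ put $\Theta=\{m\Delta_Y\}$, and let $M$ be the positive part of $\Theta-\Delta_Y$: a prime divisor with coefficient $a$ in $\Delta_Y$ has coefficient $\theta=\{ma\}$ in $\Theta$ and $\max(\theta-a,0)$ in $M$. The divisor $\Delta_Y-\Theta$ in \eqref{eq:identity} has negative part $M$. A negative part does no harm in a vanishing theorem if $-M$ is relatively semiample, and since $K_Y+(\Delta_Y-\epsilon M)\sim_{\mathbb{Q}}-\epsilon M$, this can be arranged by a minimal model program.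

\begin{lemma}\label{lem:model}
There is a projective birational morphism $g\colon Y\to X$ such that, with $\Delta_Y$ the crepant pullback of $\Delta$ and $\Theta$, $M$ as above:
\begin{itemize}
\item[(a)] $Y$ is $\mathbb{Q}$-factorial and klt;
\item[(b)] $(Y,\Delta_Y)$ is lc, $K_Y+\Delta_Y\sim_{\mathbb{Q}}0$, every $g$-exceptional divisor has coefficient $1$ in $\Delta_Y$, and $g$ maps lc centers of $(Y,\Delta_Y)$ onto lc centers of $(X,\Delta)$;
\item[(c)] $-M$ is semiample over $X$.
\end{itemize}
\end{lemma}

\begin{proof}
Let $f\colon(Y_0,\Delta_0)\to X$ be a dlt modification as in (T1), and let $M_0$ be the positive part of $\{m\Delta_0\}-\Delta_0$. It is supported on $\operatorname{Supp}\Delta_0$, so $B_0=\Delta_0-\epsilon M_0$ is effective for small rational $\epsilon>0$. The pair $(Y_0,B_0)$ is $\mathbb{Q}$-factorial and dlt, $(Y_0,B_0+\epsilon M_0)$ is lc, and $K_{Y_0}+B_0+\epsilon M_0\sim_{\mathbb{Q}}0$. In this situation \cite[Thm.~1.1]{Bir} says that the $(K_{Y_0}+B_0)$-MMP over $X$ with scaling of an ample divisor terminates, and that if it ends with a minimal model $(Y,B)$, then $K_Y+B$ is semiample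 over $X$. The program consists of divisorial contractions and flips, which preserve projectivity over $X$, $\mathbb{Q}$-factoriality and the dlt property, and which extract no divisors. It cannot end with a Mori fiber space, whose base would have to dominate $X$ and have smaller dimension. So it ends with a minimal model $g\colon Y\to X$.

As $(Y,B)$ is $\mathbb{Q}$-factorial and dlt, (a) holds. Every prime divisor on $Y$ is the transform of one on $Y_0$, with the same discrepancy, so $\Delta_Y$ and $M$ are the push-forwards of $\Delta_0$ and $M_0$, and $B=\Delta_Y-\epsilon M$. This and (D3) give (b). Finally $-\epsilon M\sim_{\mathbb{Q}}K_Y+B$, which gives (c).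
\end{proof}

Fix $g$ as in the lemma. Note that $\operatorname{coeff}\Delta_Y\subset I_0$. Put
\[
L=mK_Y+\lfloor m\Delta_Y\rfloor=m(K_Y+\Delta_Y)-\Theta\sim_{\mathbb{Q}}-\Theta .
\]
Lemma~\ref{lem:round}, applied to $g$ with $P=m(K_X+\Delta)$ and $L-g^*P=-\Theta$, gives $g_*\mathcal{O}_Y(L)=\mathcal{F}$. Let $Y_x=Y\times_X\operatorname{Spec}\mathcal{O}_{X,x}$ and $Z=g^{-1}(x)\subset Y_x$. A point of $Z$ whose closure in $Z$ has dimension $e$ has residue field of transcendence degree $e+\dim X-n$ over $k$, so it has codimension $n-e$ in $Y$. Consequently
\begin{equation}\label{eq:dimZ}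
\dim Z\le n-2 ,
\end{equation}
because a component of dimension $n-1$ would be a $g$-exceptional divisor with center $\overline{\{x\}}$, of coefficient $1$ by (b), making $x$ an lc center. Fix a projective log resolution $\psi\colon V\to Y$ of $(Y,\operatorname{Supp}\Delta_Y)$, and let $G_j$ be the $\psi$-exceptional divisors together with the strict transforms of the components of $\Delta_Y$.

\subsection{From $X$ to $Y$}
The functor of sections supported on $Z$ is the composite of $g_*$ and sections supported at $x$, which gives a spectral sequence
\[
E_2^{i,j}=H^i_x\bigl((R^jg_*\mathcal{O}_Y(L))_x\bigr)\Rightarrow H^{i+j}_Z\bigl(Y_x,\mathcal{O}_Y(L)\bigr).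
\]
The kernel of the edge map $E_2^{2,0}=H^2_x(\mathcal{F}_x)\to H^2_Z$ is the image of $E_2^{0,1}$. So we need to know that $R^1g_*\mathcal{O}_Y(L)$ has no section supported at $x$. This sheaf need not vanish, and the right tool is the torsion-freeness theorem \cite[Thm.~3.2]{Amb}, \cite[Thm.~6.3]{Fuj}: \emph{let $h\colon V\to X$ be projective with $V$ smooth, $\Gamma_V$ a boundary with snc support, and $L_V$ a divisor such that $L_V-(K_V+\Gamma_V)$ is semiample over $X$; then every associated point of $R^ih_*\mathcal{O}_V(L_V)$ is the generic point of the image of $V$ or of a stratum of $\lfloor\Gamma_V\rfloor$.}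

\begin{lemma}\label{lem:inj}
The map $H^2_x(\mathcal{F}_x)\to H^2_Z(Y_x,\mathcal{O}_Y(L))$ is injective.
\end{lemma}

\begin{proof}
Put $\Gamma=\Delta_Y-\Theta+M$. Its coefficients are $\max(a-\theta,0)$, so $0\le\Gamma\le\Delta_Y$. By (D2), $(Y,\Gamma)$ is lc and its lc centers are lc centers of $(Y,\Delta_Y)$. Also $L\sim_{\mathbb{Q}}-\Theta\sim_{\mathbb{Q}}K_Y+\Gamma-M$. Write $\psi^*(K_Y+\Gamma)=K_V+\sum\gamma_jG_j$, with all $\gamma_j\le1$. We lift $L$ to a Weil divisor $L_V=\psi^*L+\sum c_jG_j$ on $V$. For non-exceptional $G_j$ put $c_j=0$. For exceptional $G_j$ integrality determines $c_j$ modulo $\mathbb{Z}$, and we fix it by requiring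
\[
c_j+\gamma_j\in[0,1)\ \text{ if }\gamma_j<1,\qquad c_j+\gamma_j\in(0,1]\ \text{ if }\gamma_j=1 .
\]
The first rule creates no new component of coefficient $1$; the second is shifted so that $c_j>-1$ also when $\gamma_j=1$. All $c_j$ are greater than $-1$, so $\psi_*\mathcal{O}_V(L_V)=\mathcal{O}_Y(L)$ by Lemma~\ref{lem:round}. Moreover
\[
L_V\sim_{\mathbb{Q}}K_V+\Gamma_V+\psi^*(-M),\qquad\Gamma_V=\sum(\gamma_j+c_j)G_j,
\]
where $\Gamma_V$ is a boundary with snc support and $\psi^*(-M)$ is semiample over $X$ by Lemma~\ref{lem:model}(c). Every component of $\lfloor\Gamma_V\rfloor$ has $\gamma_j=1$. By (D1) the strata of $\lfloor\Gamma_V\rfloor$ map onto lc centers of $(Y,\Gamma)$, hence onto lc centers of $(X,\Delta)$. Since $x$ is neither an lc center nor the generic point of $X$, it is not an associated point of $R^1(g\psi)_*\mathcal{O}_V(L_V)$. The Leray spectral sequence embeds $R^1g_*\mathcal{O}_Y(L)=R^1g_*\psi_*\mathcal{O}_V(L_V)$ into this sheaf. Hence $E_2^{0,1}=0$.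
\end{proof}

\subsection{Duality and vanishing}
Let $\mathbb{E}$ be the injective hull of the residue field of $\mathcal{O}_{X,x}$, and let $\omega^\bullet$ be the localization at $x$ of $\omega_X^\bullet[n-\dim X]$, the normalized dualizing complex of $\mathcal{O}_{X,x}$. Local duality states that $H^i_x(K)\cong\operatorname{Hom}\bigl(H^{-i}R\operatorname{Hom}(K,\omega^\bullet),\mathbb{E}\bigr)$ for a bounded complex $K$ with finitely generated cohomology. We apply it to $K=(Rg_*\mathcal{O}_Y(L))_x$, for which $H^i_x(K)=H^i_Z(Y_x,\mathcal{O}_Y(L))$. By (T2) and Lemma~\ref{lem:model}(a), both $Y$ and $\mathcal{O}_Y(L)$ are Cohen--Macaulay. So $g^!\omega^\bullet=\omega_Y[n]$ on $Y_x$, and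
\[
R\mathcal{H}om(\mathcal{O}_Y(L),\omega_Y)=\mathcal{H}om(\mathcal{O}_Y(L),\omega_Y)=\mathcal{O}_Y(L'),\qquad L'=K_Y-L .
\]
Grothendieck duality for $g$ gives $R\operatorname{Hom}(K,\omega^\bullet)=(Rg_*\mathcal{O}_Y(L'))_x[n]$, and therefore
\begin{equation}\label{eq:dual}
H^2_Z\bigl(Y_x,\mathcal{O}_Y(L)\bigr)\cong\operatorname{Hom}\bigl((R^{n-2}g_*\mathcal{O}_Y(L'))_x,\mathbb{E}\bigr).
\end{equation}
Now $L'\sim_{\mathbb{Q}}K_Y+\Theta$. If $(Y,\Theta)$ were klt, all higher direct images of $\mathcal{O}_Y(L')$ would vanish. We cannot expect this, but by \eqref{eq:dimZ} the degree $n-2$ is the top degree in which the fiber can carry cohomology, so only the generic points of the largest components of $Z$ matter. We use Kawamata--Viehweg vanishing in this form: \emph{if $h\colon V\to V'$ is projective and birational with $V$ smooth, and the divisor $L_V$ is $\mathbb{Q}$-linearly equivalent to $K_V+B$, where $B$ has snc support and coefficients in $[0,1)$, then $R^ih_*\mathcal{O}_V(L_V)=0$ for $i>0$.} (The positivity hypothesis is automatic, since the zero divisor is nef and big over $V'$ when $h$ is birational.)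

\begin{lemma}\label{lem:vanish}
Suppose that $(Y,\Theta)$ is klt at the generic point of every $(n-2)$-dimensional component of $Z$. Then $(R^{n-2}g_*\mathcal{O}_Y(L'))_x=0$.
\end{lemma}

\begin{proof}
Write $\psi^*(K_Y+\Theta)=K_V+\sum\theta_jG_j$; for non-exceptional $G_j$ we have $\theta_j\in[0,1)$. Let $L'_V=\psi^*L'+\sum e_jG_j$ be the Weil divisor with $e_j=0$ for non-exceptional $G_j$ and $e_j+\theta_j\in[0,1)$ for exceptional $G_j$. Then $L'_V\sim_{\mathbb{Q}}K_V+\sum(e_j+\theta_j)G_j$, so the higher direct images of $\mathcal{O}_V(L'_V)$ under $\psi$ and under $g\psi$ vanish. By the Leray spectral sequence, $\mathcal{J}=\psi_*\mathcal{O}_V(L'_V)$ satisfies $R^ig_*\mathcal{J}=0$ for $i>0$. By Lemma~\ref{lem:round}, $\mathcal{J}\subset\mathcal{O}_Y(L')$, with equality outside the closed set $\Sigma=\bigcup_{\theta_j\ge1}\psi(G_j)$, since $\theta_j<1$ implies $e_j\ge-\theta_j>-1$. By (D1), $\Sigma$ is the locus where $(Y,\Theta)$ is not klt. Let $\mathcal{Q}=\mathcal{O}_Y(L')/\mathcal{J}$. As $n-2\ge1$, we have $R^{n-2}g_*\mathcal{J}=0$, so $R^{n-2}g_*\mathcal{O}_Y(L')$ injects into $R^{n-2}g_*\mathcal{Q}$.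 By \eqref{eq:dimZ} and the hypothesis, $\dim(Z\cap\Sigma)<n-2$. The theorem on formal functions expresses the completion of $(R^{n-2}g_*\mathcal{Q})_x$ as an inverse limit of groups $H^{n-2}$ of sheaves supported on $Z\cap\Sigma$, and these groups are zero.
\end{proof}

\subsection{The points of codimension two}

\begin{lemma}\label{lem:klt}
The pair $(Y,\Theta)$ is klt at the generic point $\zeta$ of every $(n-2)$-dimensional component of $Z$.
\end{lemma}

\begin{proof}
The point $\zeta$ has codimension $2$ in $Y$. It is not an lc center of $(Y,\Delta_Y)$, by Lemma~\ref{lem:model}(b), since $g(\zeta)=x$. By Proposition~\ref{prop:gap}, $(Y,\Delta_Y^\sharp)$ is lc at $\zeta$. To get strict inequalities we mix the two boundaries: put $\Delta_\eta=(1-\eta)\Delta_Y^\sharp+\eta\Delta_Y$. We claim that $\Theta\le\Delta_\eta$ for small $\eta>0$. Consider a component with coefficient $a\in I_0$ in $\Delta_Y$ and $\theta=\{ma\}$ in $\Theta$. If $a\in(\frac56,1)$, its coefficient in $\Delta_\eta$ is $1-\eta(1-a)$, which exceeds $\theta<1$ for small $\eta$. Otherwise its coefficient in $\Delta_\eta$ is $a$, and either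 $a=1$ and $\theta=0$, or $a=1-\frac1l$ with $2\le l\le6$ and $\theta\in\frac1l\mathbb{Z}\cap[0,1)$, so that $\theta\le a$. This proves the claim.

Let $G$ be a divisor over $Y$ whose center contains $\zeta$. If the center is a divisor, then $a(G,Y,\Theta)>-1$ because the coefficients of $\Theta$ are less than $1$. Otherwise the center is $\overline{\{\zeta\}}$, so $a(G,Y,\Delta_Y)>-1$ and $a(G,Y,\Delta_Y^\sharp)\ge-1$, and (D2) gives
\[
a(G,Y,\Theta)\ge(1-\eta)\,a(G,Y,\Delta_Y^\sharp)+\eta\,a(G,Y,\Delta_Y)>-1 .\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:positive}]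
After the reductions, Lemmas~\ref{lem:klt} and~\ref{lem:vanish} give $(R^{n-2}g_*\mathcal{O}_Y(L'))_x=0$. By \eqref{eq:dual}, $H^2_Z(Y_x,\mathcal{O}_Y(L))=0$, and by Lemma~\ref{lem:inj}, $H^2_x(\mathcal{F}_x)=0$. Since $\mathcal{F}$ is $S_2$, its depth at $x$ is at least $3$.
\end{proof}

\begin{remark}
That $x$ is not an lc center was used in \eqref{eq:dimZ} and in Lemmas~\ref{lem:inj} and~\ref{lem:klt}, and $n\ge3$ was used in Lemma~\ref{lem:vanish}. Apart from the perturbation to rational coefficients, the set $I_0$ entered only in Lemma~\ref{lem:klt}, and this is the step that fails for the threefold of Section~\ref{ssec:hand}. There the contraction $g\colon Y\to X$ has the properties in Lemma~\ref{lem:model}: the variety $Y$ is smooth, there are no exceptional divisors, $\Theta=\frac56D$, and $-M=-\frac19D$ has degree $\frac23>0$. The fiber $Z$ has dimension $1=n-2$, and $(Y,\frac56D)$ is not klt along $Z$ by Lemma~\ref{lem:cusp}. Accordingly $L'$ has degree $3-5=-2$, and by \eqref{eq:push} $R^1g_*\mathcal{O}_Y(L')$ is $H^1(\mathbb{P}^1,\mathcal{O}(-2))\cong k$, dual to the class of $u^{-1}v^{-1}$.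
\end{remark}

\begin{thebibliography}{9}

\bibitem{Amb} Ambro, \emph{Quasi-log varieties}.

\bibitem{Bir} Birkar, \emph{Existence of log canonical flips and a special LMMP}, Publ. IH\'ES 115 (2012).

\bibitem{FA} \emph{Flips and abundance for algebraic threefolds}.

\bibitem{Fuj} Fujino, \emph{Fundamental theorems for the log minimal model program}, Publ. RIMS 47 (2011).

\bibitem{Kol18} J\'anos Koll\'ar, \emph{Log-plurigenera in stable families}, arXiv:1801.05414 (2018).

\bibitem{KolSing} Koll\'ar, \emph{Singularities of the MMP}.

\bibitem{KK} Koll\'ar and Kov\'acs, \emph{Log canonical singularities are Du Bois}.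

\bibitem{KM} Koll\'ar and Mori, Cor.~5.25.

\end{thebibliography}
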